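# Dense submatrices of Cayley tables that contain few symbols

## 1. Cayley tables, submatrices and subsquares

Throughout, $G$ is a group, finite or infinite, written multiplicatively unless it is visibly abelian. For subsets $X,Y\subseteq G$ and $g\in G$ we write
$$XY=\{xy: x\in X,\ y\in Y\},\qquad X^{-1}=\{x^{-1}:x\in X\},\qquad gX=\{gx:x\in X\}.$$
For a subgroup $H$, a left coset is a set $xH$ and a right coset is a set $Hy$. Both kinds will appear, and the difference matters.

**Definition (Cayley table).** The Cayley table $L$ of $G$ is the matrix with rows and columns indexed by the elements of $G$, whose entry (symbol) in cell $(r,c)$ is $rc$. Example: for $G=\mathbb Z_3$ the rows are $0\,1\,2$, then $1\,2\,0$, then $2\,0\,1$.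

**Definition (submatrix, symbols).** A submatrix of $L$ is given by a finite set $A$ of row indices and a finite set $B$ of column indices. It consists of the cells in $A\times B$, and its set of symbols is the product set $AB$. It *contains $m$ symbols* if $|AB|=m$; each symbol may be repeated any number of times. Example: in $\mathbb Z_6$, the rows $A=\{0,2\}$ and columns $B=\{1,3,5\}$ give a $2\times 3$ submatrix with first row $1\,3\,5$ and second row $3\,5\,1$. It contains $3$ symbols.

**Definition (subsquare).** An $m\times m$ subsquare of $L$ is an $m\times m$ submatrix that is itself a Latin square: it contains exactly $m$ symbols, and each of them occurs once in every row and once in every column. Cancellation in $G$ makes the entries of any row, or of any column, distinct. So an $m\times m$ submatrix $A'\times B'$ is a subsquare exactly when $|A'B'|=m$. Example: in $\mathbb Z_6$, the rows $\{0,2,4\}$ and columns $\{1,3,5\}$ form a $3\times3$ subsquare with symbols $1,3,5$.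

**Definition (containment).** A submatrix $A\times B$ is contained in the subsquare $A'\times B'$ if $A\subseteq A'$ and $B\subseteq B'$. Example: the $2\times3$ submatrix above is contained in the $3\times3$ subsquare above.

We can now pose the question, a conjecture in Anthony B. Evans, Adam Mammoliti and Ian Wanless, "Latin squares with maximal partial transversals of many lengths", arXiv:1911.05912 (2019). Suppose that a submatrix has $\alpha m$ rows, $\beta m$ columns and only $m$ symbols. An $m\times m$ subsquare is the obvious place for such a submatrix to live. Must it live in one, provided that $\alpha>\frac12$ and $\beta>\frac23$?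

The answer is yes, for every group. To state it algebraically, we first see what subsquares look like.

**Lemma 1.** Let $m\ge 1$. The $m\times m$ subsquares of the Cayley table of $G$ are exactly the submatrices $aK\times Kb$ with $K$ a subgroup of order $m$ and $a,b\in G$.

*Proof.* The submatrix $aK\times Kb$ has $m$ rows and $m$ columns, and its symbol set $aKKb=aKb$ has size $m$. So it is a subsquare. Conversely, let $|A'|=|B'|=|A'B'|=m$. Pick $a\in A'$, $b\in B'$ and put $A''=a^{-1}A'$, $B''=B'b^{-1}$. Then $1\in A''\cap B''$ and $A''B''=a^{-1}A'B'b^{-1}$ has $m$ elements. Since $1\in B''$, we have $A''\subseteq A''B''$, and since $1\in A''$, we have $B''\subseteq A''B''$. All three sets have $m$ elements, so $A''=B''=A''B''$. Thus $K:=A''$ is a finite nonempty set closed under multiplication, hence a subgroup, and $A'=aK$, $B'=Kb$. $\square$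

**Theorem 1.** Let $A,B$ be finite nonempty subsets of a group, with $|AB|=m$, $|A|>\frac m2$, $|B|>\frac{2m}3$. Then there are a subgroup $K$ with $|K|=m$ and elements $a,b$ such that $A\subseteq aK$ and $B\subseteq Kb$. Hence $A\times B$ is contained in the subsquare $aK\times Kb$, and this is the only $m\times m$ subsquare containing it.

The uniqueness can be proved at once. Suppose that $A'\times B'\supseteq A\times B$ is an $m\times m$ subsquare. Then $AB\subseteq A'B'$ and both sets have $m$ elements, so $A'B'=AB$. For $a\in A$ and $b\in B$, the sets $A'b$ and $aB'$ lie in $A'B'$ and have $m$ elements, so $A'b=AB=aB'$. Hence $A'=ABb^{-1}$ and $B'=a^{-1}AB$ are determined by $A$ and $B$.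

The second theorem says exactly how far the densities can be pushed. We prove it in Section 9.

**Theorem 2.** Let $\alpha,\beta\in(0,1]$ be rational. The statement

> $(\ast)$ for every group $G$ and every $m$ with $\alpha m,\beta m\in\mathbb Z$, every $\alpha m\times\beta m$ submatrix of the Cayley table of $G$ with exactly $m$ symbols is contained in an $m\times m$ subsquare

holds if and only if $\min(\alpha,\beta)>\frac12$ and $\max(\alpha,\beta)>\frac23$. The failures already occur in the abelian groups $\mathbb Z$ and $\mathbb Z_n\times\mathbb Z$.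

In particular both constants are best possible, the strict inequalities are necessary, and the exact range is that of the conjecture together with its transpose.

## 2. All columns present, and two examples in $\mathbb Z$

**The case $|B|=m$.** Let $|B|=|AB|=m$ and $|A|>\frac m2$. Left-translate $A$ so that $1\in A$. Then $B\subseteq AB$, and the sizes agree, so $AB=B$. For $a\in A$ we have $aB\subseteq B$, hence $aB=B$. So $A$ lies in the subgroup $K=\{g\in G: gB=B\}$. If $b\in B$ then $Kb\subseteq B$. So $B$ is a union of right cosets of $K$, and $|K|$ divides $m$. Since $|K|\ge|A|>\frac m2$, we get $|K|=m$, and $B$ is a single coset $Kb$. This is the theorem when $\beta=1$, and the hypothesis $\alpha>\frac12$ was used exactly once: a divisor of $m$ larger than $m/2$ is $m$.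

**Density $\frac12$ is not enough.** In $\mathbb Z$ take $A=\{0\}$ and $B=\{0,1\}$. Then $m=2$, $\alpha=\frac12$, $\beta=1$. By Lemma 1 a $2\times2$ subsquare needs a subgroup of order $2$, and $\mathbb Z$ has none.

**Densities $\frac23,\frac23$ are not enough.** In $\mathbb Z$ take $A=B=\{0,1\}$. Then $A+B=\{0,1,2\}$, so $m=3$ and $\alpha=\beta=\frac23$, and $\mathbb Z$ has no subgroup of order $3$.

One elementary fact will be used throughout.

**Fact P.** If $N$ is a finite group, $X,Y\subseteq N$ and $|X|+|Y|>|N|$, then $XY=N$.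

*Proof.* Let $g\in N$. The sets $X$ and $gY^{-1}$ lie in $N$ and have sizes $|X|$ and $|Y|$, so they intersect. If $x=gy^{-1}$ with $x\in X$ and $y\in Y$, then $g=xy$. $\square$

## 3. Overlapping translates give a subgroup, but not its order

Before the proof, here is a direct attempt. All the translates $aB$ $(a\in A)$ and $Ab$ $(b\in B)$ sit inside the set $AB$ of size $m$, and they are large, so they overlap. If $a,a'\in A$, then $2|B|>m$ forces $aB\cap a'B\neq\emptyset$, that is, $ab=a'b'$ for some $b,b'\in B$, so $a'^{-1}a=b'b^{-1}$. Hence $A^{-1}A\subseteq BB^{-1}$. If $b,b'\in B$, then $2|A|>m$ forces $Ab\cap Ab'\ne\emptyset$, and the same equation gives $BB^{-1}\subseteq A^{-1}A$. Put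
$$Q=A^{-1}A=BB^{-1}.$$

*The set $Q$ is a subgroup.* Let $q=a^{-1}a'\in Q$. Then $|B\cap qB|=|aB\cap a'B|\ge 2|B|-m$. Given also $r\in Q$, the sets $B\cap qB$ and $B\cap rB$ are subsets of $B$, each of size at least $2|B|-m$. They intersect, because $2(2|B|-m)>|B|$ is exactly the hypothesis $|B|>\frac{2m}{3}$. So $qb=rb'$ for some $b,b'\in B$, and $q^{-1}r=bb'^{-1}\in Q$. As $1\in Q$, this shows that $Q$ is a subgroup, and it is finite.

For any $a\in A$ and $b\in B$ we get $A\subseteq aQ$ and $B\subseteq Qb$. Then $AB\subseteq aQb$ gives $|Q|\ge m$. *It remains to show that $|Q|=m$*, and here the attempt stops. By Fact P applied to $a^{-1}A$ and $Bb^{-1}$ inside $Q$, it would be enough to have $|A|+|B|>|Q|$. What the overlaps tell us about $|Q|$ is this: each pair $(b,b')\in B\times B$ determines $q=bb'^{-1}\in Q$, so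
$$|B|^2=\sum_{q\in Q}|B\cap qB|\ \ge\ |Q|\,(2|B|-m).$$
With $|B|=\beta m$ this reads $|Q|\le\frac{\beta^2}{2\beta-1}m$. On the other hand $|A|+|B|>(\frac12+\beta)m$. The inequality $(\frac12+\beta)(2\beta-1)\ge\beta^2$ is the same as $\beta^2\ge\frac12$. So the attempt is a complete proof when $\beta\ge\frac1{\sqrt2}$, and it leaves open the range $\frac23<\beta<\frac1{\sqrt2}$. For instance, with $m=100$, $|A|=51$, $|B|=67$ the bound is $|Q|\le\frac{4489}{34}$, so $|Q|\le132$, while $|A|+|B|=118$. Nothing said so far excludes $|Q|=120$.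

So the question is the following. Could $A$ and $B$ sit inside a group that is a little too large, with $AB$ missing part of it? Counting overlaps does not see the structure of $B$. The proof below finds that structure: if $AB$ is not the whole group, then some subgroup $H$ is such that $B$ is covered by just two or three cosets of $H$. Such configurations can be examined one at a time. The proof starts afresh and does not use this section.

## 4. Reduction to a group generated by $B$

**Step 1 (normalize, and isolate what must be excluded).** Replacing $A$ by $a^{-1}A$ and $B$ by $Bb^{-1}$ changes neither the hypotheses nor the conclusion of Theorem 1. So we may assume $1\in A\cap B$. Let $K=\langle B\rangle$.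

Suppose that $A$ met two left cosets of $K$, say in $a$ and $a'$. Then $aB\subseteq aK$ and $a'B\subseteq a'K$ are disjoint subsets of $AB$, so $|AB|\ge2|B|>m$, a contradiction. Since $1\in A$, we get $A\subseteq K$, and so $AB\subseteq K$.

If $AB=K$, then $|K|=m$, and $A,B\subseteq K$ is the conclusion of Theorem 1 in the normalized situation. So suppose $AB\ne K$ and replace the ambient group by $K$. From now on
$$G=\langle B\rangle,\qquad 1\in A\cap B,\qquad AB\neq G, \tag{1}$$
and the aim is a contradiction.

## 5. Fragments and atoms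

The set $A$ has the property that $AB$ exceeds it by only $m-|A|<\frac m2$ elements and still does not fill $G$. Let us look for the sets that grow *least* under right multiplication by $B$ without filling $G$. This is Hamidoune's isoperimetric (atom) method.

**Definition (admissible set, $\kappa$, fragment, atom).** Let $S\subseteq G$ be finite with $1\in S$. A finite nonempty $X\subseteq G$ is *admissible* for $S$ if $XS\ne G$. When admissible sets exist, put
$$\kappa(S)=\min\{|XS|-|X| : X \text{ admissible for } S\}.$$
This is a minimum of nonnegative integers, since $1\in S$ gives $X\subseteq XS$. An admissible $X$ attaining it is a *fragment* of $S$. A fragment of minimum size is an *atom*, and this size is denoted $a(S)$.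

*Example.* Let $G=\mathbb Z_n\times\mathbb Z$ and $S=\mathbb Z_n\times\{0,1\}$. If $\pi(X)$ is the projection of $X$ to $\mathbb Z$, then $X+S=\mathbb Z_n\times(\pi(X)+\{0,1\})$. A finite nonempty set of integers gains at least one element when $\{0,1\}$ is added to it, so
$$|X+S|\ge n(|\pi(X)|+1)\ge|X|+n.$$
Equality holds exactly when $X=\mathbb Z_n\times I$ with $I$ an interval of integers. So $\kappa(S)=n$, the fragments are the sets $\mathbb Z_n\times I$, and the atoms are the sets $\mathbb Z_n\times\{i\}$. The atom containing the identity is the subgroup $\mathbb Z_n\times\{0\}$. Lemma 2 below says that this is no accident.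

By (1), the set $A$ is admissible for $B$, so $\kappa(B)$ exists and
$$|AB|\ge|A|+\kappa(B).\tag{2}$$

**Step 2 (duality in finite groups).** The purpose of this step is to compare $B$ with $B^{-1}$. Let $G$ be finite, let $X$ be admissible for $B$, and put $D=G\setminus XB\neq\emptyset$. If $db^{-1}=x$ with $d\in D$, $b\in B$, $x\in X$, then $d=xb\in XB$, which is false. So $DB^{-1}\subseteq G\setminus X\ne G$. Hence $D$ is admissible for $B^{-1}$, and
$$|DB^{-1}|-|D|\le(|G|-|X|)-(|G|-|XB|)=|XB|-|X|.$$
Taking $X$ to be a fragment gives $\kappa(B^{-1})\le\kappa(B)$. The same argument with $B$ and $B^{-1}$ exchanged gives the reverse inequality, so $\kappa(B)=\kappa(B^{-1})$. It also follows that if $X$ is a fragment of $B$, then $G\setminus XB$ is a fragment of $B^{-1}$; and likewise with $B$ and $B^{-1}$ exchanged.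

*Example.* In $\mathbb Z_5$ with $B=\{0,1\}$ we have $\kappa(B)=1$, because a proper nonempty subset of $\mathbb Z_5$ always grows when $\{0,1\}$ is added. The set $X=\{0\}$ is a fragment. The complement of $X+B$ is $D=\{2,3,4\}$, and $D+\{0,-1\}=\{1,2,3,4\}$ has one element more than $D$.

**Lemma 2 (Hamidoune).** Let $S\in\{B,B^{-1}\}$ and suppose that either $G$ is infinite and $S=B$, or $G$ is finite and $a(S)\le a(S^{-1})$. Then there is a finite subgroup $H$ with $\kappa(S)=|HS|-|H|$ and $HS\ne G$.

*Proof.* Write $\delta(X)=|XS|-|X|$, $\kappa=\kappa(S)$, $a=a(S)$. The plan is to show that distinct atoms are disjoint, and then to translate.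

Let $M\ne M'$ be atoms with $M\cap M'\ne\emptyset$. We have $(M\cap M')S\subseteq MS\cap M'S$ and $(M\cup M')S=MS\cup M'S$. Therefore
$$|(M\cap M')S|+|(M\cup M')S|\le|MS\cap M'S|+|MS\cup M'S|=|MS|+|M'S|.$$
Subtracting $|M\cap M'|+|M\cup M'|=|M|+|M'|$ gives
$$\delta(M\cap M')+\delta(M\cup M')\le2\kappa.$$
The set $M\cap M'$ is nonempty, and $(M\cap M')S\subseteq MS\neq G$, so it is admissible. It is a proper subset of $M$, because $M$ and $M'$ are distinct and have the same size. Hence it is too small to be a fragment, so $\delta(M\cap M')>\kappa$. It follows that $\delta(M\cup M')<\kappa$. By the definition of $\kappa$, the set $M\cup M'$ is not admissible, that is, $(M\cup M')S=G$.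

If $G$ is infinite, this is impossible, since $(M\cup M')S$ is finite. If $G$ is finite, then $\delta(M\cup M')<\kappa$ reads $|G|<\kappa+|M\cup M'|$, and $|M\cup M'|<2a$ because the atoms intersect. So $|G|<\kappa+2a$. But by Step 2, $G\setminus MS$ is a fragment of $S^{-1}$, and its size is $|G|-(a+\kappa)$. Hence $|G|-a-\kappa\ge a(S^{-1})\ge a$, so $|G|\ge\kappa+2a$, a contradiction. So distinct atoms are disjoint.

For $g\in G$ we have $|gXS|=|XS|$, and $gXS\neq G$ if and only if $XS\ne G$. So left translates of atoms are atoms. Hence there is an atom $H$ containing $1$. For $h\in H$, the atom $h^{-1}H$ contains $h^{-1}h=1$, so it meets $H$ and therefore $h^{-1}H=H$. Thus $h^{-1}h'\in H$ for all $h,h'\in H$, so $H$ is a subgroup. It is finite, and it is a fragment, which is the assertion. $\square$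

## 6. How many cosets of $H$ does $B$ meet?

**Step 3 (two cases).** We apply Lemma 2. If $G$ is infinite, take $S=B$. If $G$ is finite, at least one of $a(B)\le a(B^{-1})$ and $a(B^{-1})\le a(B)$ holds, and we take $S=B$ or $S=B^{-1}$ accordingly. If $S=B^{-1}$, note that $HB^{-1}=(BH)^{-1}$, so $|HB^{-1}|=|BH|$, and $HB^{-1}\ne G$ if and only if $BH\ne G$. So for some finite subgroup $H$ one of the following holds.

* **Case 1:** $\kappa(B)=|HB|-|H|$ and $HB\neq G$.
* **Case 2:** $G$ is finite, $\kappa(B)=\kappa(B^{-1})=|BH|-|H|$ and $BH\ne G$.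

**Step 4 ($B$ meets only two or three cosets).** Let $t$ be the number of right cosets of $H$ in $HB$ in Case 1, or of left cosets of $H$ in $BH$ in Case 2. If $t=1$, then $B\subseteq H$ because $1\in B$. So $G=\langle B\rangle=H$, and $HB=G$ (respectively $BH=G$), a contradiction. Hence $t\ge2$. By (2),
$$(t-1)|H|=\kappa(B)\le m-|A|<\tfrac m2,\qquad\text{and}\qquad t|H|\ge|B|>\tfrac{2m}3.$$
Dividing, $\frac{t-1}t<\frac34$, so $t<4$ and $t\in\{2,3\}$.

**Step 5 (normalization).** From now on we measure everything in units of $|H|$. Write $\|X\|=|X|/|H|$ and $\mu=m/|H|$, so every coset of $H$ has $\|\cdot\|=1$. Then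
$$\|AB\|=\mu,\qquad\|A\|>\frac\mu2,\qquad\|B\|>\frac{2\mu}3,$$
and the two inequalities of Step 4 say $t-1<\frac\mu2$ and $\mu<\frac{3t}2$. Explicitly,
$$t=2:\ \ 2<\mu<3;\qquad\qquad t=3:\ \ 4<\mu<\tfrac92. \tag{3}$$

## 7. Case 2 and the three-coset part of Case 1

**Step 6 (Case 2, $t=2$ or $3$).** The purpose is to count, coset by coset, how much of each left coset is filled by $AB$. Write
$$B=\bigsqcup_{j=0}^{t-1}y_jB_j,\qquad \emptyset\ne B_j\subseteq H,\qquad b_j=\|B_j\|,\qquad b_0\ge\dots\ge b_{t-1},$$
where the left cosets $y_jH$ are distinct. Let $\mathcal S_j$ be the set of left cosets of $H$ met by $Ay_j$. If $ay_j\in zH$ with $a\in A$, then $ay_jB_j\subseteq zH\cap AB$. So $AB$ occupies at least $b_j$ (in normalized size) of every coset in $\mathcal S_j$.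

The set $Ay_0$ has normalized size $\|A\|>\frac\mu2>t-1$, and each coset holds at most $1$ of it, so $|\mathcal S_0|\ge t$. Also $AB=\bigcup_jAy_jB_j$ is covered by the cosets in $\bigcup_j\mathcal S_j$, and $\mu>2t-2$, so $\bigl|\bigcup_j\mathcal S_j\bigr|\ge2t-1$. Choose $t$ cosets in $\mathcal S_0$ and $t-1$ further cosets in $\bigcup_j\mathcal S_j$. Each of the former contains at least $b_0$ of $AB$, and each of the latter at least $b_{t-1}$, the smallest of the $b_j$. Hence
$$\mu\ge t\,b_0+(t-1)\,b_{t-1}.$$
For $t=2$: $2b_0+b_1\ge\frac32(b_0+b_1)$, since the difference is $\frac12(b_0-b_1)\ge0$. For $t=3$: $3b_0+2b_2\ge\frac32(b_0+b_1+b_2)$, since the difference is $\frac32(b_0-b_1)+\frac12b_2\ge0$. Either way $\mu\ge\frac32\|B\|>\mu$, a contradiction. So Case 2 does not occur.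

**Step 7 (Case 1, $t=3$).** Here $\kappa(B)=2|H|$ and $4<\mu<\frac92$. The plan is to show that $A$ nearly fills a union $Y$ of three left cosets, and that $YB$ is then too small for the definition of $\kappa(B)$.

Write $B=\bigsqcup_{j=0}^2B_jy_j$ with $B_j\subseteq H$, the right cosets $Hy_j$ distinct, and $b_j=\|B_j\|\le1$. As $\sum_jb_j>\frac{2\mu}3>\frac83$ and each term is at most $1$, each $b_j>\frac23$. Write $A=\bigsqcup_{i=1}^nx_iA_i$ with $\emptyset\neq A_i\subseteq H$, the left cosets $x_iH$ distinct, and $a_i=\|A_i\|\le1$.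

*The number $n$ is $3$ or $4$.* Since $\|A\|>\frac\mu2>2$, we have $n\ge3$. Let $j$ be such that $b_j$ is maximal; then $b_j\ge\frac13\|B\|>\frac{2\mu}9$. The sets $x_iA_iB_jy_j\subseteq x_iHy_j$ $(1\le i\le n)$ are disjoint subsets of $AB$, because the $x_iH$ are disjoint and right multiplication by $y_j$ is injective. Each has normalized size at least $b_j$. So $\mu\ge nb_j>\frac{2n\mu}9$, and $n<\frac92$.

*Two cosets are filled.* If at most one $a_i$ exceeded $\frac13$, then $\|A\|\le1+3\cdot\frac13=2$, a contradiction. Relabel so that $a_1,a_2>\frac13$. For $i=1,2$ and every $j$ we have $a_i+b_j>1$, so $A_iB_j=H$ by Fact P. Since $HB=\bigcup_jHy_j$, this gives $x_1HB\cup x_2HB\subseteq AB$.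

*A set that grows too little.* Let $Y=x_1H\cup x_2H\cup x_3H$, so $\|Y\|=3$. An element of $YB$ outside $AB$ must lie in $x_3HB=\bigcup_jx_3Hy_j$ and avoid $x_3A_3B_jy_j$, so
$$YB\setminus AB\subseteq\bigcup_jx_3(H\setminus A_3B_j)y_j .$$
Since $\|A_3B_j\|\ge b_j$,
$$\|YB\|\le\mu+\sum_j(1-b_j)=\mu+3-\|B\|<3+\frac\mu3<\frac92 .$$
If $YB\neq G$, then $Y$ is admissible and $\|YB\|\ge\|Y\|+\kappa(B)/|H|=5$, a contradiction. If $YB=G$, then $G$ is finite and $|G|/|H|$ is an integer smaller than $\frac92$, hence at most $4$; but $AB\subseteq G$ gives $\mu\le4$, contradicting $\mu>4$. So this case does not occur.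

## 8. Two right cosets: the overlap of left and right cosets

What remains is Case 1 with $t=2$, so $2<\mu<3$. Now $B$ lies in two *right* cosets of $H$, while $A$ naturally splits along *left* cosets, and the two partitions of $G$ may cross. Handling this crossing is the work of this section.

**Step 8 (coordinates).** Write $B$ as the union of its parts in the two right cosets. Call the larger part $B_0y_0$ and right-translate $B$ by $y_0^{-1}$. This does not change $|B|$ or $|AB|$, and we no longer need $1\in B$, nor (1). So
$$B=B_0\sqcup B_1y,\qquad \emptyset\ne B_j\subseteq H,\qquad y\notin H,\qquad b_j=\|B_j\|,\qquad b_0\ge b_1 .$$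
If $A$ meets $n$ left cosets of $H$, then $AB_0$ has a part of normalized size at least $b_0$ in each of them. So $\mu\ge nb_0\ge\frac n2\|B\|>\frac{n\mu}3$, and $n\le2$. Since $\|A\|>\frac\mu2>1$, $n=2$. After a left translation,
$$A=A_0\sqcup xA_1,\qquad \emptyset\ne A_i\subseteq H,\qquad x\notin H,\qquad a_i=\|A_i\|,\qquad a_0\ge a_1 .$$
All $a_i,b_j$ are at most $1$. Therefore
$$b_0>\tfrac\mu3,\qquad b_1>\tfrac{2\mu}3-1>\tfrac13,\qquad a_0>\tfrac\mu4>\tfrac12,\qquad a_1>\tfrac\mu2-1. \tag{4}$$
Put $c_{ij}=\|A_iB_j\|$, so that $c_{ij}\ge\max(a_i,b_j)$. As $a_0+b_0>\frac\mu4+\frac\mu3=\frac{7\mu}{12}>1$, Fact P gives $A_0B_0=H$. So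
$$AB=H\cup xA_1B_0\cup A_0B_1y\cup xA_1B_1y .$$
The four pieces lie in $H$, $xH$, $Hy$ and $xHy$ respectively. Because $x,y\notin H$,
$$H\cap xH=\emptyset,\quad Hy\cap xHy=\emptyset,\quad H\cap Hy=\emptyset,\quad xH\cap xHy=\emptyset. \tag{5}$$
The only possible overlaps are $Hy\cap xH$ and $xHy\cap H$.

**Step 9 (size of the overlaps).** Let $N=H\cap yHy^{-1}$ and $d=[H:N]$. Suppose $hy\in Hy\cap xH$ with $h\in H$. Then $xH=hyH$, and $Hy=hHy=hy\cdot y^{-1}Hy$, so
$$Hy\cap xH=hy\,(y^{-1}Hy\cap H)=h(H\cap yHy^{-1})y=hNy .$$
Suppose $xhy\in xHy\cap H$ with $h\in H$. Then $H=xhyH$, and $xHy=xhy\cdot y^{-1}Hy$, so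
$$xHy\cap H=xhy\,(y^{-1}Hy\cap H)=xhNy .$$
So each of the two overlaps is empty or has normalized size $\frac1d$.

*Example.* In the symmetric group on $\{1,2,3\}$ let $H=\{1,(12)\}$ and $x=y=(13)$. Then $yHy^{-1}=\{1,(23)\}$, so $N=\{1\}$ and $d=2$. The cosets $Hy=\{(13),(12)(13)\}$ and $yH=\{(13),(13)(12)\}$ share exactly one of their two elements, since $(12)$ and $(13)$ do not commute.

Now count $AB$. The pieces $H$ and $xA_1B_0$ are disjoint, of total size $1+c_{10}$. The piece $A_0B_1y$ is disjoint from $H$ and meets $xH$ in at most $\frac1d$. The piece $xA_1B_1y$ is disjoint from $xH$ and meets $H$ in at most $\frac1d$. The last two pieces are disjoint from each other. Hence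
$$\mu\ \ge\ 1+c_{10}+\Bigl(c_{01}-\frac1d\Bigr)+\Bigl(c_{11}-\frac1d\Bigr). \tag{6}$$

**Step 10 ($d=1$: left and right cosets agree at $y$).** Here $H\subseteq yHy^{-1}$, and the two finite groups have the same order, so $H=yHy^{-1}$. Then $Hy=yH$ and $xHy=xyH$, and all four pieces lie in left cosets. There are three possibilities.

* If $yH\neq xH$, then $H$, $xA_1B_0\subseteq xH$ and $A_0B_1y\subseteq yH$ are disjoint. So $\mu\ge1+b_0+b_1>1+\frac{2\mu}3$, and $\mu>3$, a contradiction.
* If $yH=xH$ and $xyH\neq H$, then $H$, $xA_1B_0\subseteq xH$ and $xA_1B_1y\subseteq xyH$ are disjoint; here $xyH\ne xH$ because $y\notin H$. Again $\mu\ge1+b_0+b_1$, a contradiction.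
* If $yH=xH$ and $xyH=H$, then $AB\subseteq H\cup xH$, so $\mu\le2$, a contradiction.

**Step 11 ($d\ge2$: filling $xH$).** Now $1-\frac2d\ge0$, so (6) gives
$$\mu\ge c_{10}+c_{01}+c_{11}\ge b_0+a_0+b_1>a_0+\frac{2\mu}3 .$$
So $a_0<\frac\mu3$, hence $a_1=\|A\|-a_0>\frac\mu2-\frac\mu3=\frac\mu6$, and $a_1+b_0>\frac\mu6+\frac\mu3=\frac\mu2>1$. By Fact P, $A_1B_0=H$. Thus $c_{10}=1$ and $H\sqcup xH\subseteq AB$.

**Step 12 ($d\ge3$).** The overlaps are now small enough for plain counting. By (6), with $c_{10}=1$, $c_{01}\ge a_0$, $c_{11}\ge b_1$ and $\frac2d\le\frac23$, and by (4),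
$$\mu\ge2+a_0+b_1-\frac23>\frac43+\frac\mu4+\frac{2\mu}3-1=\frac13+\frac{11\mu}{12}.$$
So $\frac{\mu}{12}>\frac13$, that is, $\mu>4$, a contradiction.

**Step 13 ($d=2$: set-up).** With $d=2$ the same count gives only $\mu\ge1+a_0+b_1>\frac{11\mu}{12}$, which is no contradiction. We must look at where inside $Hy$ and $xHy$ the products fall. The subgroup $N$ has index $2$ in $H$, so it is normal in $H$, and $\|N\|=\frac12$. By Step 9, $Hy\cap xH$ is empty or equal to $hNy$ for one of the two cosets $hN$ of $N$ in $H$. So there is $u\in H$ with $uNy\cap xH=\emptyset$. Likewise there is $v\in H$ with $xvNy\cap H=\emptyset$. Put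
$$p=\|A_0B_1\cap uN\|,\qquad q=\|A_1B_1\cap vN\| ,$$
so $p,q\le\frac12$. The sets
$$H,\qquad xH,\qquad (A_0B_1\cap uN)y,\qquad x(A_1B_1\cap vN)y$$
are subsets of $AB$, and they are pairwise disjoint. Indeed, by (5) the only pairs that could meet are the second with the third and the first with the fourth, and those are disjoint by the choice of $u$ and $v$. So
$$\mu\ge2+p+q. \tag{7}$$
To bound $p$ and $q$ from below we use that for $w\in H$, normality of $N$ in $H$ gives $uw^{-1}N\cdot wN=uN$, so
$$(A_0\cap uw^{-1}N)(B_1\cap wN)\subseteq A_0B_1\cap uN,\qquad (A_1\cap vw^{-1}N)(B_1\cap wN)\subseteq A_1B_1\cap vN. \tag{8}$$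
As $wN$ runs through the two cosets of $N$ in $H$, so do $uw^{-1}N$ and $vw^{-1}N$. Since $a_0>\frac12=\|N\|$, $A_0$ meets both cosets of $N$ in $H$.

**Step 14 ($a_0+b_1>1$).** The purpose is to make Fact P available inside $N$. Suppose $a_0+b_1\le1$. By (4), $a_0+b_1>\frac{11\mu}{12}-1$, so $\mu<\frac{24}{11}$, and (7) gives $p<\frac2{11}$.

If $B_1$ lies in one coset $wN$, then $A_0\cap uw^{-1}N\neq\emptyset$, and (8) gives $p\ge b_1>\frac13$, a contradiction. If $B_1$ meets both cosets, then (8) gives $p\ge\|A_0\cap zN\|$ for both cosets $zN$, so $p\ge\frac{a_0}2>\frac14$, a contradiction. Hence $a_0+b_1>1$.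

**Step 15 ($p=\frac12$).** Sum over the two cosets $wN$:
$$\sum_{wN}\bigl(\|A_0\cap uw^{-1}N\|+\|B_1\cap wN\|\bigr)=a_0+b_1>1 .$$
So for some $w$ the bracket exceeds $\frac12=\|N\|$. Write $A_0\cap uw^{-1}N=uw^{-1}X$ and $B_1\cap wN=Yw$ with $X,Y\subseteq N$, which is possible since $wN=Nw$. Then $|X|+|Y|>|N|$, so $XY=N$ by Fact P, and the product of the two sets is $uw^{-1}XYw=uw^{-1}Nw=uN$. Thus $uN\subseteq A_0B_1$ and $p=\frac12$.

**Step 16 (a value of $q$ that does not fit).** By (7), $\mu\ge\frac52+q$. Inserting this in (4),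
$$b_1>\frac{2\mu}3-1\ge\frac23+\frac{2q}3,\qquad a_1>\frac\mu2-1\ge\frac14+\frac q2 .$$
In particular $b_1>\frac12$, so $B_1$ meets both cosets of $N$ in $H$.

If $A_1$ lies in one coset of $N$, write that coset as $vw^{-1}N$ with $w\in H$. Since $B_1\cap wN\ne\emptyset$, (8) gives $q\ge a_1>\frac14+\frac q2$, so $q>\frac12$.

If $A_1$ meets both cosets, then (8) gives $q\ge\|B_1\cap wN\|$ for both cosets $wN$, so $q\ge\frac{b_1}2>\frac13+\frac q3$, and again $q>\frac12$.

Either way $q>\frac12$, contradicting $q\le\frac12$. All cases under (1) are contradictory, so $AB=\langle B\rangle$ in Step 1, and Theorem 1 is proved. $\blacksquare$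

Hence the conjecture is true for all groups $G$: apply Theorem 1 to the row set $A$ and the column set $B$ of $R$.

## 9. The exact range of densities

We prove Theorem 2.

**The condition suffices.** Let $|A|=\alpha m$, $|B|=\beta m$ and $|AB|=m$. If $\beta>\frac23$ and $\alpha>\frac12$, this is Theorem 1. If $\alpha>\frac23$ and $\beta>\frac12$, apply Theorem 1 to the pair $B^{-1},A^{-1}$, whose product is $B^{-1}A^{-1}=(AB)^{-1}$, of size $m$. It gives a subgroup $K$ of order $m$ with $B^{-1}\subseteq aK$ and $A^{-1}\subseteq Kb$, so $A\subseteq b^{-1}K$ and $B\subseteq Ka^{-1}$, and $b^{-1}K\times Ka^{-1}$ is an $m\times m$ subsquare.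

With $m=|AB|$ this can be restated without densities: if $|AB|<2\min(|A|,|B|)$ and $|AB|<\frac32\max(|A|,|B|)$, then $A\subseteq aK$ and $B\subseteq Kb$ for a subgroup $K$ of order $|AB|$ and some elements $a,b$.

**What a counterexample needs.** By Lemma 1, a group whose Cayley table has an $m\times m$ subsquare has a subgroup of order $m$. The only finite subgroup of $\mathbb Z$ is trivial. An element of $\mathbb Z_n\times\mathbb Z$ with nonzero second coordinate has infinite order, so the finite subgroups of $\mathbb Z_n\times\mathbb Z$ lie in $\mathbb Z_n\times\{0\}$ and have order at most $n$. So $(\ast)$ fails for $(\alpha,\beta)$ as soon as, for some $m$ with $p:=\alpha m$ and $q:=\beta m$ integers, we find $A,B$ with $|A|=p$, $|B|=q$, $|A+B|=m$, either in $\mathbb Z$ with $m\ge2$, or in $\mathbb Z_n\times\mathbb Z$ with $n<m$.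

Assume $\min(\alpha,\beta)\le\frac12$ or $\max(\alpha,\beta)\le\frac23$. If $\alpha+\beta\le1$ we are in (i) below. If $\alpha+\beta>1$ and $\min(\alpha,\beta)\le\frac12$ we are in (ii). Otherwise $\min(\alpha,\beta)>\frac12$, so $\max(\alpha,\beta)\le\frac23$, and we are in (iii).

**(i) $\alpha+\beta\le1$; $G=\mathbb Z$.** Choose $m\ge2$ with $p,q$ integers and $m\ge\frac1{\alpha\beta}$, so that $pq=\alpha\beta m^2\ge m$. Then $p+q-1\le m\le pq$. Let $A=\{0,\dots,p-1\}$, and let $B=\{\beta_1<\dots<\beta_q\}$ have gaps $g_i=\beta_{i+1}-\beta_i\ge1$. The set $A+B$ is the union of the intervals $\{\beta_i,\dots,\beta_i+p-1\}$. Adding them from left to right, the $(i+1)$-st contributes those of its elements that exceed $\beta_i+p-1$, and there are $\min(p,g_i)$ of them. So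
$$|A+B|=p+\sum_{i=1}^{q-1}\min(p,g_i).$$
Each summand can be made any integer from $1$ to $p$, independently of the others. So $|A+B|$ takes every integer value from $p+q-1$ to $pq$, in particular $m$.

**(ii) $\alpha+\beta>1$ and $\min(\alpha,\beta)\le\frac12$; $G=\mathbb Z_n\times\mathbb Z$.** The group is commutative, so we may exchange the roles of $A$ and $B$ and assume $\alpha\le\frac12$; then $\beta>\frac12$. Choose $m$ even with $p,q$ integers, and put $n=\frac m2$. Let
$$A=A_0\times\{0\},\qquad B=(\mathbb Z_n\times\{0\})\cup(B_1\times\{1\}),$$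
with $A_0,B_1\subseteq\mathbb Z_n$, $|A_0|=p\le n$ and $|B_1|=q-n\in(0,n]$. Then $|A|=p$ and $|B|=q$. Since $|A_0|+|B_1|=p+q-n>m-n=n$, Fact P gives $A_0+B_1=\mathbb Z_n$. So $A+B=\mathbb Z_n\times\{0,1\}$ has $2n=m$ elements, and $n<m$.

**(iii) $\alpha,\beta\in(\frac12,\frac23]$; $G=\mathbb Z_n\times\mathbb Z$.** Choose $m$ divisible by $3$ with $p,q$ integers, and put $n=\frac m3$. Let
$$A=(\mathbb Z_n\times\{0\})\cup(A_1\times\{1\}),\qquad B=(\mathbb Z_n\times\{0\})\cup(B_1\times\{1\}),$$
with $A_1,B_1\subseteq\mathbb Z_n$, $|A_1|=p-n$ and $|B_1|=q-n$. Since $\frac{3n}2<p,q\le2n$, both of these sizes lie in $(\frac n2,n]$. So $|A_1|+|B_1|>n$, and Fact P gives $A_1+B_1=\mathbb Z_n$. Hence $A+B=\mathbb Z_n\times\{0,1,2\}$ has $3n=m$ elements, and $n<m$.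

In all three cases $(\ast)$ fails, which proves Theorem 2. $\blacksquare$
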